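# Deciding whether $x\phi^k$ is conjugate to $y$ in a virtually free group

## 1. Virtually free groups, orbits of conjugacy classes, and the sets $K(x,y)$

Automorphisms act on the right: $x\phi$ is the image of $x$ under $\phi$. We write $[g,h]=g^{-1}h^{-1}gh$.

**Definition (conjugacy).** For elements $x,y$ of a group $H$, write $x\sim_H y$ if $x=z^{-1}yz$ for some $z\in H$. We write $\sim$ when the group is clear.

*Example.* In a free group every element is conjugate to a cyclically reduced word, and two cyclically reduced words are conjugate exactly when one is a cyclic permutation of the other. So $ab^2\sim bab$ in $\langle a,b\rangle$, while $a\not\sim a^{-1}$.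

**Definition (virtually free).** A group is virtually free if it has a free subgroup of finite index.

*Example.* Two groups will accompany us:
$$A=\langle a\rangle\times\langle h\rangle\cong\mathbb Z\times\mathbb Z/2,\qquad D=\langle a,h\mid h^2=1,\ hah=a^{-1}\rangle .$$
In both, $\langle a\rangle\cong\mathbb Z$ is free of index $2$. In $D$ this subgroup is characteristic (preserved by every automorphism), because it consists of $1$ and the elements of infinite order: each $ha^n$ has square $ha^nha^n=a^{-n}a^n=1$. In $A$ it is not characteristic, because $a\mapsto ah$, $h\mapsto h$ is an automorphism. But $\langle a^2\rangle=\{g^2:g\in A\}$ is characteristic in $A$, free, of index $4$.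

**Definition (the set $K$).** Fix $\phi\in\mathrm{Aut}(G)$. For $x,y\in G$ put
$$K(x,y)=\{k\in\mathbb Z:\ x\phi^k\sim_G y\}.$$

*Example.* Let $F=\langle a,b\rangle$ be free and $a\phi=ab$, $b\phi=b$. Then $a\phi^k=ab^k$ for all $k\in\mathbb Z$. These are cyclically reduced, and no two of them are cyclic permutations of each other. So $K(a,ab^3)=\{3\}$, $K(a,a)=\{0\}$, $K(b,b)=\mathbb Z$ and $K(a,b^2)=\emptyset$.

Automorphisms send conjugate elements to conjugate elements, so $\phi$ acts on the set of conjugacy classes, and $K(x,x)$ is the stabilizer of the class of $x$ in $\mathbb Z$. Hence $K(x,x)$ is a subgroup of $\mathbb Z$. If $x\phi^{k_1}\sim y\sim x\phi^{k_2}$, then applying $\phi^{-k_2}$ gives $k_1-k_2\in K(x,x)$; conversely, adding an element of $K(x,x)$ to a member of $K(x,y)$ stays in $K(x,y)$. So: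
$$K(x,y)\ \text{is empty or a coset of the subgroup}\ K(x,x). \tag{1}$$
The class of $x$ is called *$\phi$-periodic* if $K(x,x)\neq\{0\}$, and then its period is the positive generator of $K(x,x)$.

**Definition (action modulo 6).** For $F$ free of rank $r$, put $H_1(F;\mathbb Z/n)=F/[F,F]F^n\cong(\mathbb Z/n)^r$. Each $\phi\in\mathrm{Aut}(F)$ induces an automorphism of this module, an element of $GL_r(\mathbb Z/n)$ once a basis is chosen.

*Example.* For $a\mapsto ab$, $b\mapsto b$ the induced map on $(\mathbb Z/6)^2$ has order $6$. So $\phi^6: a\mapsto ab^6,\ b\mapsto b$ acts trivially on $H_1(F;\mathbb Z/6)$.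

**Definition (separation in finite quotients).** Let $\ell$ be a prime. A finite $\ell$-group is a finite group of $\ell$-power order. A group is residually finite-$\ell$ if every nontrivial element has nontrivial image in some quotient that is a finite $\ell$-group. A group is conjugacy separable if any two non-conjugate elements have non-conjugate images in some finite quotient.

*Example.* $\mathbb Z$ is residually finite-$\ell$: if $n\ne0$, then $n\not\equiv0$ modulo a large power of $\ell$. The elements $1,-1\in\mathbb Z$ are not conjugate; $\mathbb Z/2$ does not show this, but $\mathbb Z/4$ does.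

**Definition (twisted conjugacy).** For $\alpha\in\mathrm{Aut}(H)$, elements $u,v\in H$ are $\alpha$-twisted conjugate if $v=(z\alpha)^{-1}uz$ for some $z\in H$. This is an equivalence relation, because $u\cdot z=(z\alpha)^{-1}uz$ is a right action: $(u\cdot z)\cdot z'=((zz')\alpha)^{-1}u\,zz'$.

*Example.* For $\alpha=\mathrm{id}$ this is conjugacy. For $H=\mathbb Z$ and $\alpha=-1$, additively $u\cdot z=u+2z$, so there are two twisted classes, the even and the odd integers.

**Definition (the extension by $\phi$).** $G\rtimes_\phi\mathbb Z=\langle G,\tau\mid \tau^{-1}g\tau=g\phi\ (g\in G)\rangle$. Every element is uniquely $\tau^ag$ with $a\in\mathbb Z$, $g\in G$.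

*Example.* If $G=\langle a\rangle\cong\mathbb Z$ and $a\phi=a^{-1}$, this is $\langle a,\tau\mid\tau^{-1}a\tau=a^{-1}\rangle$. In it $\tau a=a^{-1}\tau$.

**Brinkmann's conjugacy problem** asks: given an automorphism $\phi$ and elements $x,y$, does some integer $k$ satisfy $x\phi^k\sim y$? In our notation: is $K(x,y)\ne\emptyset$?

For virtually free groups we ask for *one* algorithm. Its input is a finitely generated virtually free group $G$ given effectively, say by a finite presentation; an automorphism $\phi$, given by the images of the generators; and two words $x,y$. We are promised that $G$ is virtually free and that $\phi$ is an automorphism. If $G$ is given in another effective form, that form is assumed to yield a finite presentation. The question is posed in André Carvalho, "Computing centralizers in [f.g. free]-by-cyclic groups", arXiv:2310.08723 (2023): **is Brinkmann's conjugacy problem decidable for automorphisms of virtually free groups?**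

## 2. Three theorems and the facts they rest on

The answer is yes, and the whole set $K(x,y)$ can be computed.

**Theorem A.** Let $F$ be a free group of finite rank and let $\phi\in\mathrm{Aut}(F)$ act trivially on $H_1(F;\mathbb Z/6)$. If $w\phi^p\sim_F w$ for some $p\ge1$, then $w\phi\sim_F w$.

**Theorem B.** There is an algorithm which, given a finite presentation of a virtually free group $G$, $\phi\in\mathrm{Aut}(G)$ and $x,y\in G$, decides whether $K(x,y)\ne\emptyset$ and computes $K(x,y)$ as $\emptyset$, $\{k_0\}$ or $k_0+P\mathbb Z$. In particular Brinkmann's conjugacy problem is decidable. So are the versions with $k\ge0$ or with $k$ in a given arithmetic progression. Moreover, if $F\le G$ is a characteristic free subgroup of finite index $d$ and rank $r$, and $x$ has infinite order with $\phi$-periodic conjugacy class, then the period divides $|GL_r(\mathbb Z/6)|\cdot\mathrm{lcm}(1,\dots,d)$.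

**Theorem C.** The conjugacy problem is uniformly decidable in the groups $G\rtimes_\phi\mathbb Z$ with $G$ finitely generated virtually free.

We use the following facts.

1. Brinkmann's conjugacy problem is decidable for automorphisms of finitely generated free groups (Brinkmann).
2. Free groups are residually finite-$\ell$ for every prime $\ell$ (Iwasawa, Takahasi).
3. If $Q$ is a finite $\ell$-group with Frattini subgroup $\Phi(Q)$, the kernel of $\mathrm{Aut}(Q)\to\mathrm{Aut}(Q/\Phi(Q))$ is an $\ell$-group (P. Hall; Gorenstein, *Finite Groups*, §5.1).
4. Finitely generated virtually free groups are conjugacy separable (Dyer, *Separating conjugates in free-by-finite groups*, J. London Math. Soc. 1979).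
5. A finitely generated virtually free group acts on a tree with finite stabilizers and finite quotient (Karrass–Pietrowski–Solitar).
6. (For Theorem C only.) Twisted conjugacy is uniformly solvable in finitely generated free groups: given $\psi\in\mathrm{Aut}(F)$ and $u,v\in F$, one can decide whether $(f\psi)^{-1}uf=v$ for some $f\in F$ (Bogopolski–Martino–Maslakova–Ventura, Bull. London Math. Soc. 38 (2006)).

Fact 3 has a short proof. Recall that $Q/\Phi(Q)$ is an elementary abelian $\ell$-group, and that elements of $Q$ whose images generate $Q/\Phi(Q)$ generate $Q$. Let $L$ be the kernel and let $q_1,\dots,q_n$ generate $Q$. Then $L$ acts on the set of tuples $(q_1f_1,\dots,q_nf_n)$ with all $f_i\in\Phi(Q)$. Every such tuple generates $Q$, so only the identity fixes one. All orbits therefore have size $|L|$, so $|L|$ divides $|\Phi(Q)|^n$, a power of $\ell$.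

From fact 5 we need one consequence: *there are finitely many conjugacy classes of elements of finite order in $G$.* After subdividing edges, no element inverts an edge, and a finite group acting on a tree then fixes a vertex. So each finite-order element lies in a vertex stabilizer. These stabilizers are finite, and up to conjugation there are finitely many of them.

Finally, textbook facts on a free group $F$. It is torsion-free. The centralizer of $u\neq1$ is infinite cyclic; it equals $\langle u\rangle$ if $u$ is not a proper power. *Uniqueness of roots:* if $u^m=v^n\ne1$ with $m,n\ge1$ and $u,v$ not proper powers, then $u=v$ and $m=n$. Indeed $u$ and $v$ both lie in the cyclic group $C_F(u^m)=\langle c\rangle$. Neither is a proper power, so each is $c^{\pm1}$; positivity of $m,n$ makes the signs equal.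

## 3. Computations by hand in finite groups, in $D$ and in $A$

**Finite $G$.** The classes form a finite set permuted by $\phi$, so $K(x,x)=P\mathbb Z$ with $P\ge1$, and one tests $k=0,\dots,P-1$.

**Finite order in an infinite group.** In $D$ let $a\phi=a$, $h\phi=ha$. (The relations hold for the images: $(ha)^2=1$ and $(ha)a(ha)=ha^2ha=a^{-2}a=a^{-1}$. The inverse is $h\mapsto ha^{-1}$.) Then $h\phi^k=ha^k$. Since $a^{-1}(ha^n)a=ha^{n+2}$ and $h(ha^n)h=ha^{-n}$, the elements $ha^n$ form two classes, according to the parity of $n$. So $K(h,h)=2\mathbb Z$ and $K(h,ha)=1+2\mathbb Z$.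

**Infinite order in $D$.** Here $a\phi=a$ and $hah=a^{-1}$, so $K(a,a^{-1})=\mathbb Z$. But inside $F=\langle a\rangle$ the elements $a$ and $a^{-1}$ are not conjugate: a class of $G$ can split into several classes of $F$.

**Infinite order in $A$.** Let $a\phi=ah$, $h\phi=h$. Then $a\phi^2=ahh=a$. Since $A$ is abelian, $K(a,a)=2\mathbb Z$ and $K(a,ah)=1+2\mathbb Z$. Compare with fourth powers, which lie in the characteristic free subgroup $\langle a^2\rangle$ of index $4$: here $a^4=(ah)^4$ is fixed by $\phi$, so $K(a^4,(ah)^4)=\mathbb Z$, which is strictly larger than $K(a,ah)$.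

## 4. What passing to powers in a free subgroup loses

Let $F$ be a characteristic free subgroup of index $d$ in $G$. Then $g^d\in F$ for every $g\in G$, and $x\phi^k\sim y$ implies $x^d\phi^k\sim y^d$. With $u=x^d$, $v=y^d$ this reads
$$K(x,y)\subseteq K(u,v). \tag{2}$$
So the natural plan is to apply Brinkmann's theorem in $F$ to $u$ and $v$. If $K(u,v)=\emptyset$ we are done. Otherwise search for some $k_0\in K(u,v)$. The plan now meets two difficulties.

*First difficulty.* By (1), $K(u,v)=k_0+K(u,u)$. If $K(u,u)=p\mathbb Z$ with $p\geq 1$, there are infinitely many candidates $k$, and the example in $A$ shows that some can work while others do not. We shall see that this is mild: an element of $F\setminus\{1\}$ has at most $d$ roots of degree $d$ in $G$, so the classes of the candidates $x\phi^{k_0+pj}$ repeat after at most $d$ values of $j$.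

*Second difficulty.* We must know $K(u,u)$. If it is $\{0\}$, one test of $k_0$ decides; if it is $p\mathbb Z$, we need $p$. Brinkmann's algorithm applied to $(u,u)$ says "yes" because of $k=0$, and this tells us nothing. A search over $k=1,2,\dots$ finds a period if there is one, but never certifies that there is none.

Asking about powers of $\phi$ does not repair this. Work in $F$, and write $K_F=\{k:w\phi^k\sim_F w\}$. A query to Brinkmann's algorithm with automorphism $\phi^n$ ($n\ge1$) and elements $w\phi^i$, $w\phi^j$ has answer "yes" exactly when $i-j\in n\mathbb Z+K_F$. If $K_F=\{0\}$, the condition is $n\mid i-j$. If $K_F=p\mathbb Z$ with $p$ a multiple of $n$, the condition is again $n\mid i-j$. For $n=0$ the two situations give the same answer as soon as $p>|i-j|$. So after finitely many such queries, the answers for $K_F=\{0\}$ agree with those for $K_F=p\mathbb Z$ whenever $p$ is a large common multiple of the nonzero numbers $n$ that occurred. What is missing is an *a priori bound on the period*, and Theorem A supplies it: $\phi^N$ with $N=|GL_r(\mathbb Z/6)|$ acts trivially modulo $6$, so a class periodic under $\phi$ is already fixed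 by $\phi^N$.

## 5. Two primes force period one: reduction of Theorem A to $\ell$-quotients

Fix a prime $\ell$ and suppose that $\phi$ acts trivially on $H_1(F;\mathbb Z/\ell)$. By fact 3, $\phi$ acts with $\ell$-power order on every finite $\ell$-quotient of $F$ by a characteristic subgroup. Such quotients cannot see the part of a period that is prime to $\ell$. If they separate the conjugacy classes of $F$, then every period must be a power of $\ell$. Doing this for $\ell=2$ and for $\ell=3$ leaves only period $1$. So we need the following lemma. It is known; we give a full proof in Section 6.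

**Lemma 1.** Let $F$ be free of finite rank, $\ell$ a prime, and suppose that $u,v\in F$ have conjugate images in every finite quotient of $F$ that is an $\ell$-group. Then $u\sim_F v$.

**Proof of Theorem A from Lemma 1.** The set $\{k:w\phi^k\sim_Fw\}$ is a nonzero subgroup of $\mathbb Z$, say $p_0\mathbb Z$ with $p_0\ge1$. Let $\ell\in\{2,3\}$ and write $p_0=\ell^{a}p'$ with $\ell\nmid p'$. We claim that
$$w\phi^{\ell^a}\sim_Fw. \tag{3}$$

**Step 1: a characteristic quotient that would witness the failure of (3).** Suppose (3) fails. By Lemma 1 there is a normal subgroup of $F$ of index $\ell^c$, for some $c$, modulo which $w\phi^{\ell^a}$ and $w$ are not conjugate. Let $M$ be the intersection of all normal subgroups of index $\ell^c$. There are finitely many, since $F$ is finitely generated, and automorphisms permute them, so $M$ is characteristic. The quotient $Q=F/M$ embeds in a finite product of groups of order $\ell^c$, so it is a finite $\ell$-group. It maps onto the quotient we started with, so the images of $w\phi^{\ell^a}$ and $w$ in $Q$ are not conjugate.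

**Step 2: the order of $\phi$ on $Q$.** Since $M$ is characteristic, $\phi$ induces $\bar\phi\in\mathrm{Aut}(Q)$. The group $Q/\Phi(Q)$ is elementary abelian, hence a quotient of $H_1(F;\mathbb Z/\ell)$, which is a quotient of $H_1(F;\mathbb Z/6)$. So $\bar\phi$ acts trivially on $Q/\Phi(Q)$, and by fact 3 its order is $\ell^b$ for some $b$.

**Step 3: removing the part of $p_0$ prime to $\ell$.** Choose $t\ge1$ with $tp'\equiv1\pmod{\ell^b}$. Then $tp_0=\ell^atp'\equiv\ell^a\pmod{\ell^b}$, so $\bar\phi^{\,tp_0}=\bar\phi^{\,\ell^a}$. Hence $w\phi^{tp_0}$ and $w\phi^{\ell^a}$ have the same image in $Q$. But $w\phi^{tp_0}\sim_Fw$, so the images of $w\phi^{\ell^a}$ and $w$ in $Q$ are conjugate, which contradicts Step 1. This proves (3).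

**Step 4: using both primes.** By (3), $\ell^a\in p_0\mathbb Z$, so $p_0$ divides $\ell^a$ and is a power of $\ell$. This holds for $\ell=2$ and for $\ell=3$, so $p_0=1$. $\square$

The modulus $6$ cannot be replaced by $2$: the automorphism $x\mapsto x^{-1}$ of $\mathbb Z$ is trivial modulo $2$, and the class of $1$ has period $2$. This agrees with the proof, where the prime $2$ alone yields only that $p_0$ is a power of $2$.

## 6. Separating conjugacy classes of a free group in $\ell$-groups

A first attempt at Lemma 1 compares $u$ and $v$ in the abelianization of $F$ modulo powers of $\ell$. This sees nothing of $u=[a,b]$: its path in the rose (one vertex, loops $a,b$) crosses each loop once in each direction, and the counts cancel. Now pass to the Cayley graph of the quotient $(\mathbb Z/2)^2$. There the path from $1$ labelled $a^{-1}b^{-1}ab$ visits $1,\bar a,\bar a\bar b,\bar b$ and returns to $1$; the four vertices are distinct, four distinct edges are crossed, and nothing cancels. The proof arranges this in general. It chooses a finite $\ell$-group in whose Cayley graph the root of $u$ traces a simple closed path, and a simple closed path can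 be read off from its edge counts.

**Proof of Lemma 1.** If one of $u,v$ is trivial, the other has trivial image in every finite $\ell$-quotient, so it is trivial by fact 2. Assume from now on that $u,v\ne1$.

**Step 1: normalization.** Hypothesis and conclusion do not change when $u,v$ are replaced by conjugates, so let both be cyclically reduced in a basis $X$ of $F$. Write $u=u_0^m$, $v=v_0^n$ with $m,n\ge1$ and $u_0,v_0$ not proper powers. These are cyclically reduced too: if $u_0=gsg^{-1}$ as a reduced word with $g\ne1$ and $s$ cyclically reduced, then $u=gs^mg^{-1}$ would be reduced as written and not cyclically reduced. Let $\lambda=|u_0|$, and for $0\le i<\lambda$ let $a_i$ be the prefix of $u_0$ of length $i$.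

**Step 2: an $\ell$-quotient that keeps the prefixes apart.** We look for a normal subgroup $M$ of $F$ of $\ell$-power index such that
$$a_ia_j^{-1}\notin\langle u_0\rangle M\qquad(i\ne j), \tag{4}$$
and similarly for the prefixes of $v_0$.

Let $i\neq j$ and $a=a_ia_j^{-1}$. First, $a\notin\langle u_0\rangle$. Suppose $a_i=u_0^ka_j$. If $k\ge0$, the word $u_0^ka_j$ is reduced, being a prefix of $u_0^{k+1}$, so lengths give $i=k\lambda+j$. As $i<\lambda$, we get $k=0$ and $i=j$, a contradiction. If $k<0$, apply the same argument to $a_j=u_0^{-k}a_i$.

Since $u_0$ is not a proper power, $C_F(u_0)=\langle u_0\rangle$, so $[a,u_0]\ne1$. By fact 2 there is a normal subgroup $M_a$ of $\ell$-power index with $[a,u_0]\notin M_a$. Then $a\notin\langle u_0\rangle M_a$, because any element of $\langle u_0\rangle M_a$ commutes with $u_0$ modulo $M_a$. Let $M$ be the intersection of these finitely many subgroups, for $u_0$ and for $v_0$. It is normal, and of $\ell$-power index because $F/M$ embeds in a product of finite $\ell$-groups. (If there is nothing to intersect, take $M=F$.)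

**Step 3: counting edges.** We set up an invariant that finite $\ell$-quotients can detect. Let $Q=F/M$, and let $Y$ be its Cayley graph: the vertices are the elements of $Q$, and for $g\in Q$, $x\in X$ there is an edge from $g$ to $g\bar x$ labelled $x$. The group $Q$ acts on $Y$ on the left and preserves labels and orientations. Let $C$ be the free abelian group on the edges of $Y$. A word $w$ read from the vertex $1$ gives a path; let $c(w)\in C$ count its edge crossings, $+1$ along the orientation and $-1$ against it. Inserting $xx^{-1}$ or $x^{-1}x$ in a word does not change the count, so $c$ is defined on $F$. For $w\in M$ the path is closed, and therefore: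

- $c(ww')=c(w)+c(w')$ for $w,w'\in M$;
- $c(gwg^{-1})=\bar g\,c(w)$ for $w\in M$, $g\in F$, since the path goes to $\bar g$, runs through the $\bar g$-translate of the path of $w$, and returns the way it came.

For $s\ge1$ let $M_s=[M,M]M^{\ell^s}$. It is characteristic in $M$, hence normal in $F$. Since $M$ is finitely generated, $M/M_s$ is a finite abelian $\ell$-group, so $F/M_s$ is a finite $\ell$-group. By additivity, $c$ vanishes modulo $\ell^s$ on $M_s$. Hence
$$w\equiv w'\!\!\pmod{M_s},\ w,w'\in M\ \Longrightarrow\ c(w)\equiv c(w')\pmod{\ell^s}. \tag{5}$$

**Step 4: the paths of the roots are simple.** Let $o_u$ be the order of $\bar u_0$ in $Q$. The path from $1$ labelled $u_0^{o_u}$ is closed, of length $o_u\lambda$, and its successive vertices are $\bar u_0^k\bar a_i$ with $0\le k<o_u$, $0\le i<\lambda$. They are pairwise distinct: if $\bar u_0^k\bar a_i=\bar u_0^{k'}\bar a_{i'}$, then $a_ia_{i'}^{-1}\in\langle u_0\rangle M$, so $i=i'$ by (4), and then $\bar u_0^k=\bar u_0^{k'}$ gives $k=k'$. Nor is an edge crossed twice. For length at least $3$, distinct steps of the path have distinct pairs of endpoints. For length $2$, crossing the same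 edge forth and back would need a label $yy^{-1}$ with $y\in X\cup X^{-1}$, but $u_0^{o_u}$ is reduced. For length $1$ there is nothing to check. So $c_u:=c(u_0^{o_u})$ has coefficient $\pm1$ on each edge of the path and $0$ elsewhere. Define $o_v$ and $c_v$ in the same way from $v_0$.

**Step 5: comparing $u$ and $v$.** Let $q=|Q|$. Then $u^q=(u_0^{o_u})^{mq/o_u}$ and the corresponding expression for $v^q$ give
$$c(u^q)=\alpha c_u,\quad c(v^q)=\beta c_v,\qquad \alpha=\frac{mq}{o_u},\quad \beta=\frac{nq}{o_v},$$
with $\alpha,\beta$ positive integers. Choose $s$ with $\ell^s>\alpha+\beta$. By hypothesis applied to $F/M_s$, there is $g\in F$ with $u\equiv gvg^{-1}\pmod{M_s}$, so $u^q\equiv gv^qg^{-1}\pmod{M_s}$. By (5),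
$$\alpha c_u\equiv\beta\,\bar g c_v\pmod{\ell^s}.$$
Every coefficient of $\alpha c_u-\beta\bar gc_v$ has absolute value at most $\alpha+\beta<\ell^s$, so in fact $\alpha c_u=\beta\,\bar gc_v$ in $C$. At an edge where $c_u\ne0$ the absolute values are $\alpha$ on the left and $0$ or $\beta$ on the right, so $\alpha=\beta$, and then $c_u=\bar gc_v$.

**Step 6: from edge counts back to words.** The chain $c_u$ records which edges the simple closed path of $u_0^{o_u}$ crosses, and in which direction. Each vertex of this path is the origin of exactly one of its directed edges, so the directed edges determine the path up to its starting point. The same holds for the $\bar g$-translate of the path of $v_0^{o_v}$, which carries the same label as the original. As $c_u=\bar gc_v$, the two closed paths agree up to starting point. So the word $u_0^{o_u}$ is a cyclic permutation of $v_0^{o_v}$, and $u_0^{o_u}=h\,v_0^{o_v}h^{-1}=(hv_0h^{-1})^{o_v}$ for some $h\in F$. Uniqueness of roots gives $u_0=hv_0h^{-1}$ and $o_u=o_v$. Now $\alpha=\beta$ gives $m=n$, so $u=hvh^{-1}$. $\square$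

To see the size of $s$ at work, take $u=a$, $v=a^{-1}$, $\ell=2$. Then $M=F$, $\alpha=\beta=1$, and $c_u=-c_v$ is a single loop. Modulo $2$ these agree, and modulo $4>\alpha+\beta$ they differ, as in the example of $\mathbb Z/2$ and $\mathbb Z/4$ in Section 1.

## 7. A characteristic free subgroup and the computations it permits

Now $G$ is given by a finite presentation and is virtually free, and $\phi$ is an automorphism.

**Step 1: finding $F$.** We compute a characteristic free subgroup of finite index. For each $n$, the homomorphisms $G\to\mathrm{Sym}(n)$ can be listed by choosing images of the generators and checking the relators. The subgroups of index $n$ are the point stabilizers of the transitive ones. For each finite-index subgroup $H$, the Reidemeister–Schreier method gives a finite presentation. Apply Tietze transformations to all these presentations in parallel, until some $H$ receives a presentation without relators. This happens, because $G$ has a free subgroup of finite index (necessarily of finite rank), and finite presentations of isomorphic groups are connected by Tietze transformations.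

Let $n=[G:H]$ for this $H$, and let $F$ be the intersection of all subgroups of index $n$ in $G$. Automorphisms permute these subgroups, so $F$ is characteristic. It is free because $F\le H$. The kernel of a transitive $\theta:G\to\mathrm{Sym}(n)$ is the intersection of its point stabilizers, which have index $n$. So $F$ is the kernel of the product $\Theta$ of all transitive homomorphisms $G\to\mathrm{Sym}(n)$. In particular $d=[G:F]=|\Theta(G)|$ is finite and computable.

**Step 2: calculating with $F$.** An element lies in $F$ exactly when $\Theta$ kills it, so membership is decidable. Choosing one word for each element of $\Theta(G)$ gives $T$ with $G=\bigcup_{t\in T}Ft$ and $|T|=d$. Reidemeister–Schreier followed by a search through Tietze transformations gives a basis of $F$, hence its rank $r$, and a way to rewrite elements of $F$ in that basis. So the word problem in $G$ is solved: $g=1$ iff $g\in F$ and its reduced word in the basis is empty. We find $\phi^{-1}$ by searching, for each generator $g$, for a word $w$ with $w\phi=g$. Since $F$ is characteristic, $\phi|_F\in\mathrm{Aut}(F)$, and it is computed by rewriting the images of the basis.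

**Step 3: recognizing finite order.** Since $|G/F|=d$, we have $g^d\in F$ for all $g\in G$. As $F$ is torsion-free, $g$ has finite order if and only if $g^d=1$.

**Step 4: conjugacy in $G$.** Given $x,y\in G$, enumerate $z\in G$ and check whether $x=z^{-1}yz$. In parallel, enumerate finite quotients, again as homomorphisms to symmetric groups, and check whether the images of $x,y$ are non-conjugate in the image of $G$. By fact 4 one of the two searches succeeds, so conjugacy in $G$ is decidable.

**Step 5: conjugacy in $G$ compared with conjugacy in $F$.** For $w,w'\in F$,
$$w\sim_Gw'\iff w\sim_F tw't^{-1}\ \text{ for some } t\in T. \tag{6}$$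
Indeed, if $w=z^{-1}w'z$, write $z^{-1}=f^{-1}t$ with $f\in F$, $t\in T$; then $w=f^{-1}(tw't^{-1})f$, and $tw't^{-1}\in F$ as $F$ is normal. The converse is clear. So the $G$-class of an element of $F$ is a union of at most $d$ classes of $F$. (In $D$ with $F=\langle a\rangle$, $T=\{1,h\}$, the class of $a$ is $\{a\}\cup\{a^{-1}\}$.)

## 8. Deciding periodicity in $F$, and counting roots

These two lemmas remove the two difficulties of Section 4. In both, $F$ is any characteristic free subgroup of finite index $d$ and rank $r$ in $G$; the computability assertions refer to the $F$ of Section 7.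

**Lemma 2.** For $w,w'\in F$ it is decidable whether $K(w,w')=\emptyset$, and $K(w,w)$ is computable. With $N=|GL_r(\mathbb Z/6)|$: either $K(w,w)=\{0\}$ or $N\in K(w,w)$, and $K(w,w)\ne\{0\}\iff w\phi^N\sim_Fw$.

*Proof.* **Step 1: emptiness.** By (6), $K(w,w')\ne\emptyset$ if and only if for some $t\in T$ there is $k\in\mathbb Z$ with $w\phi^k\sim_Ftw't^{-1}$. For each of the $d$ elements $t$, Brinkmann's algorithm (fact 1) for $\phi|_F$ decides this.

**Step 2: from $G$-periodic to $F$-periodic.** Let $K(w,w)\ne\{0\}$ and take $k\ge1$ in it. Then $\phi^k$ maps the $G$-class of $w$ onto itself. Since $F$ is characteristic, $\phi^k$ maps $F$-classes to $F$-classes. So it permutes the at most $d$ classes of $F$ inside the $G$-class of $w$, and $\phi^{k\,d!}$ fixes each of them: $w\phi^{k\,d!}\sim_Fw$.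

**Step 3: Theorem A bounds the period.** Put $\psi=\phi^N$. By Lagrange's theorem in $GL_r(\mathbb Z/6)$, $\psi|_F$ acts trivially on $H_1(F;\mathbb Z/6)\cong(\mathbb Z/6)^r$. By Step 2, $w\psi^{k\,d!}=w\phi^{N\,k\,d!}\sim_Fw$. Theorem A gives $w\psi\sim_Fw$, that is, $w\phi^N\sim_Fw$. Conversely, $w\phi^N\sim_Fw$ gives $N\in K(w,w)$.

**Step 4: computing $K(w,w)$.** Test whether $w\phi^N\sim_Fw$ (conjugacy in a free group with known basis). If not, $K(w,w)=\{0\}$. If so, $K(w,w)=p\mathbb Z$ with $p\mid N$, so $p$ is the least positive divisor of $N$ with $w\phi^p\sim_Gw$, and finitely many tests find it. $\square$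

**Lemma 3.** Let $1\neq u\in F$. The set $R$ of $G$-conjugacy classes of elements $z\in G$ with $z^d\sim_Gu$ has at most $d$ elements.

*Proof.* **Step 1: reduction to exact roots.** Conjugating $z$, each class in $R$ contains some $z$ with $z^d=u$. So it suffices to show that $u$ has at most $d$ such roots. Each of them commutes with its power $u$, so it lies in $C=C_G(u)$.

**Step 2: a central cyclic subgroup of $C$.** The group $C\cap F=C_F(u)=\langle c\rangle$ is infinite cyclic, normal in $C$ because $F$ is normal in $G$, and of index at most $d$ in $C$. As $u\in C_F(u)$, write $u=c^e$ with $e\ne0$. For $g\in C$, normality gives $gcg^{-1}=c^{\pm1}$, while $gc^eg^{-1}=c^e$. The sign $-$ would give $c^{2e}=1$, which is false. So $c$ is central in $C$.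

**Step 3: one root per coset.** If $z$ and $zc^i$ are both $d$-th roots of $u$, then $u=(zc^i)^d=z^dc^{id}=uc^{id}$, so $c^{id}=1$ and $i=0$. Each of the at most $d$ cosets of $\langle c\rangle$ in $C$ thus contains at most one root. $\square$

In $A$, with $F=\langle a^2\rangle$, $d=4$ and $u=a^4$: $(a^ih^j)^4=a^{4i}$, so the fourth roots of $a^4$ are $a$ and $ah$, and $R$ has two elements.

## 9. Computing $K(x,y)$: proof of Theorem B

Let $F,d,T,r$ be as in Section 7 and $N=|GL_r(\mathbb Z/6)|$.

**Step 1: separating finite from infinite order.** Powers in $F$ carry no information about elements of finite order, so we treat these apart. Test whether $x^d=1$ and whether $y^d=1$. If exactly one of $x,y$ has finite order, then $K(x,y)=\emptyset$, since automorphisms and conjugation preserve orders.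

**Step 2: $x$ and $y$ of finite order.** We use finiteness of the set of classes. By fact 5 there are finitely many classes of elements of finite order, and $\phi$ permutes them. So $x\phi^P\sim x$ for some $P\ge1$; find the least such $P$ by testing $P=1,2,\dots$ with the conjugacy algorithm. Then $K(x,x)=P\mathbb Z$, and by (1) $K(x,y)$ is empty or a coset of $P\mathbb Z$. Test $x\phi^k\sim y$ for $0\le k<P$. If all tests fail, $K(x,y)=\emptyset$; if $k_0$ works, $K(x,y)=k_0+P\mathbb Z$.

From now on $x,y$ have infinite order. Put $u=x^d$, $v=y^d$; these lie in $F\setminus\{1\}$, and $K(x,y)\subseteq K(u,v)$ by (2).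

**Step 3: locating the candidates.** Decide by Lemma 2 whether $K(u,v)=\emptyset$. If so, $K(x,y)=\emptyset$ and we stop. Otherwise test $k=0,1,-1,2,-2,\dots$ until some $k_0\in K(u,v)$ is found, and compute $K(u,u)$ by Lemma 2. By (1), $K(u,v)=k_0+K(u,u)$.

**Step 4: a single candidate.** If $K(u,u)=\{0\}$, then $K(u,v)=\{k_0\}$. Test whether $x\phi^{k_0}\sim y$; accordingly $K(x,y)=\{k_0\}$ or $\emptyset$.

**Step 5: infinitely many candidates, finitely many classes.** Let $K(u,u)=p\mathbb Z$ with $p\ge1$, so $K(u,v)=k_0+p\mathbb Z$. We first compute $K(x,x)$. Let $R$ be the set of Lemma 3. If $z^d\sim u$, then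
$$(z\phi^p)^d=(z^d)\phi^p\sim u\phi^p\sim u .$$
So $\phi^p$ maps $R$ to itself. The map is injective because $z\phi^p\sim z'\phi^p$ implies $z\sim z'$. Hence it permutes $R$, which has at most $d$ elements and contains the class of $x$. So $x\phi^{ps}\sim x$ for some $1\le s\le d$; find the least such $s$ by testing. Raising to the $d$-th power shows $K(x,x)\subseteq K(u,u)=p\mathbb Z$, so $K(x,x)=ps\mathbb Z$.

**Step 6: the final tests.** By (1) and (2), $K(x,y)$ is a subset of $k_0+p\mathbb Z$ that is empty or a coset of $ps\mathbb Z$. Test $x\phi^{k_0+pj}\sim y$ for $0\le j<s$. If all tests fail, $K(x,y)=\emptyset$; if $j$ works, $K(x,y)=k_0+pj+ps\mathbb Z$.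

All steps are effective and uniform in $G,\phi,x,y$, so $K(x,y)$ is computed and Brinkmann's conjugacy problem is decided.

**Step 7: restricted exponents.** We read these versions off $K(x,y)$. If $K(x,y)$ is empty or a single point, there is nothing or one membership to check. If it is $k_0+P\mathbb Z$ with $P\ge1$, it contains integers $k\ge0$. It meets $a+b\mathbb Z$ ($b\ge1$) if and only if $\gcd(P,b)\mid k_0-a$, and then the intersection is a coset of $\mathrm{lcm}(P,b)\mathbb Z$, so it also contains arbitrarily large and arbitrarily small integers, which settles one-sided progressions.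

**Step 8: the bound on the period.** Let $F$ be any characteristic free subgroup of finite index $d$ and rank $r$, and let $x$ have infinite order with $K(x,x)\ne\{0\}$. With $u=x^d$ we have $\{0\}\ne K(x,x)\subseteq K(u,u)$, so $K(u,u)=p\mathbb Z$ with $p\mid N$ by Lemma 2. The argument of Step 5 gives $K(x,x)=ps\mathbb Z$ with $1\le s\le d$. So the period $ps$ divides $N\cdot\mathrm{lcm}(1,\dots,d)$. $\square$

Run this on $A$ with $a\phi=ah$, $h\phi=h$, $x=a$, $y=ah$ and $F=\langle a^2\rangle$, so $d=4$, $r=1$, $N=|GL_1(\mathbb Z/6)|=2$. Here $u=v=a^4$ is fixed by $\phi$, so $p=1$ and $k_0=0$. The set $R=\{a,ah\}$ is swapped by $\phi$, so $s=2$. The test $j=0$ fails and $j=1$ succeeds, so $K(a,ah)=1+2\mathbb Z$, as in Section 3. The period $2$ divides $2\cdot\mathrm{lcm}(1,2,3,4)=24$.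

## 10. Conjugacy in $G\rtimes_\phi\mathbb Z$: proof of Theorem C

**Step 1: twisted conjugacy in $G$.** We reduce it to fact 6. Given $\alpha\in\mathrm{Aut}(G)$ and $a,b\in G$, we decide whether $(z\alpha)^{-1}az=b$ for some $z\in G$. Write $z=ft$ with $f\in F$, $t\in T$. Then $(t\alpha)^{-1}(f\alpha)^{-1}aft=b$, that is,
$$(f\alpha)^{-1}af=b_t,\qquad b_t=(t\alpha)\,b\,t^{-1}.$$
Define $\alpha'$ on $F$ by $f\alpha'=a^{-1}(f\alpha)a$. This is an automorphism of $F$, because $F$ is characteristic in $G$. Since $(f\alpha)^{-1}a=a\cdot a^{-1}(f\alpha)^{-1}a=a(f\alpha')^{-1}$, the equation becomes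
$$(f\alpha')^{-1}f=a^{-1}b_t .$$
The left side lies in $F$. So for given $t$ there is no solution unless $a^{-1}b_t\in F$. In that case the question is whether $1$ and $a^{-1}b_t$ are $\alpha'$-twisted conjugate in $F$, which is decidable by fact 6. Run over the finite set $T$.

**Step 2: conjugation in $\Gamma=G\rtimes_\phi\mathbb Z$.** We write it in normal form. Using $\tau^{-k}x\tau^k=x\phi^k$ and $z^{-1}\tau^a=\tau^a(z\phi^a)^{-1}$, we get for $z\in G$, $k\in\mathbb Z$:
$$(\tau^kz)^{-1}\,\tau^ax\,(\tau^kz)=z^{-1}\tau^a(x\phi^k)z=\tau^a\,(z\phi^a)^{-1}(x\phi^k)z.$$
Hence
$$\tau^ax\sim_\Gamma\tau^by\iff a=b\ \text{ and }\ (z\phi^a)^{-1}(x\phi^k)z=y\ \text{ for some }k\in\mathbb Z,\ z\in G. \tag{7}$$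
A word in the generators of $G$ and $\tau$ is brought to the form $\tau^ag$ using $\phi$ and $\phi^{-1}$.

**Step 3: the case $a=0$.** Condition (7) says that $x\phi^k\sim_Gy$ for some $k$. This is Brinkmann's conjugacy problem, decided by Theorem B.

**Step 4: the case $a\ne0$.** Here finitely many $k$ suffice. Take $z=(x\phi^k)^{-1}$. Then
$$(z\phi^a)^{-1}(x\phi^k)z=(x\phi^{k+a})(x\phi^k)(x\phi^k)^{-1}=x\phi^{k+a},$$
so $x\phi^k$ and $x\phi^{k+a}$ are $\phi^a$-twisted conjugate. As twisted conjugacy is an equivalence relation, the $\phi^a$-twisted class of $x\phi^k$ depends only on $k$ modulo $|a|$. So apply Step 1 with $\alpha=\phi^a$ to $x\phi^k$ and $y$ for $0\le k<|a|$. $\square$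

Conversely, by (7) with $a=b=0$, an algorithm for conjugacy in the groups $G\rtimes_\phi\mathbb Z$ decides Brinkmann's conjugacy problem. So, given the decidability of twisted conjugacy in $G$ from Step 1, the two statements are equivalent.
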